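\title{The rank of the abelianization of a diagram group is not computable}

\begin{abstract}
A finite semigroup presentation $\mathcal{P}$ and a word $w$ determine the diagram group $D(\mathcal{P},w)$, the fundamental group of the Squier complex of $\mathcal{P}$ at $w$. We show that no algorithm computes the rank of the abelianization of $D(\mathcal{P},w)$ from $(\mathcal{P},w)$. We construct one finite presentation, which is a complete rewriting system, and a computable sequence of words $w_e$ such that $D(\mathcal{P},w_e)$ is free of rank $|W_e|$, where $W_e$ is the $e$-th recursively enumerable set. Consequently every nontrivial property of the rank is undecidable, and the rank is not computable even with an oracle for the halting problem. We also show that the condition ``rank $\ge n$'' is $\Sigma_2$, and that for each $n\ge 4$ it is neither recursively enumerable nor co-recursively enumerable.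
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{Squier complexes and diagram groups}
A \emph{semigroup presentation} $\mathcal{P}=\langle\Sigma\mid\mathcal{R}\rangle$ consists of an alphabet $\Sigma$ and a set $\mathcal{R}$ of relations $u=v$, where $u,v$ lie in the set $\Sigma^+$ of nonempty words. We write $\Sigma^*$ for the set of all words, including the empty word $\varepsilon$, and we call $\mathcal{P}$ \emph{finite} if $\Sigma$ and $\mathcal{R}$ are finite. The \emph{Squier complex} $S(\mathcal{P})$ is the following square complex.
\begin{itemize}
\item The vertices are the words of $\Sigma^+$.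
\item The edges are the triples $(a,u\to v,b)$ with $a,b\in\Sigma^*$ and with $u=v$ or $v=u$ in $\mathcal{R}$. This edge joins $aub$ to $avb$, and $(a,v\to u,b)$ is its inverse, that is, the same $1$-cell traversed backward.
\item The squares are the $5$-tuples $(a,u\to v,b,p\to q,c)$ with $u\to v$ and $p\to q$ as above and $a,b,c\in\Sigma^*$. This square is glued along the cycle of edges
\[
aubpc\to avbpc\to avbqc\to aubqc\to aubpc .
\]
\end{itemize}
For a \emph{baseword} $w\in\Sigma^+$, let $S(\mathcal{P},w)$ be the connected component of $w$. The \emph{diagram group} is $D(\mathcal{P},w)=\pi_1(S(\mathcal{P},w),w)$.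

An edge is one application of a relation at one place of a word. So two words lie in the same component exactly when they represent the same element of the semigroup presented by $\mathcal{P}$, and a loop at $w$ is a derivation of $w$ from itself. The group $D(\mathcal{P},w)$ consists of these derivations up to two moves: canceling a step against its inverse, and exchanging two steps that act on disjoint parts of the word.

Two points of convention. Reversing $u\to v$ or $p\to q$ in a square gives another $5$-tuple with the same boundary cycle; such repeated $2$-cells change neither $\pi_1$ nor $H_1$, and we ignore them. A relation $u=u$ would give a triple equal to its own inverse, which we read as an oriented loop; no presentation constructed below contains such a relation, and our one argument about arbitrary presentations (Section~\ref{sec:upper}) does not depend on this reading.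

The \emph{rank} of an abelian group $A$ is $\dim_{\mathbb{Q}}(A\otimes\mathbb{Q})\in\{0,1,2,\dots\}\cup\{\infty\}$. We write $\operatorname{rk}(\mathcal{P},w)$ for the rank of the abelianization $D(\mathcal{P},w)^{ab}$. Since the abelianization of the fundamental group of a connected complex is its first homology group,
\[
\operatorname{rk}(\mathcal{P},w)=\dim_{\mathbb{Q}}H_1(S(\mathcal{P},w);\mathbb{Q}).
\]
If $D(\mathcal{P},w)$ is free, this number is its rank as a free group.

\begin{example}\label{ex:triangle}
Let $\mathcal{P}=\langle q,y,y'\mid q=y,\ y=y',\ y'=q\rangle$. The component of $q$ is a triangle with vertices $q,y,y'$, so $D(\mathcal{P},q)\cong\mathbb{Z}$. The component of $qq$ has the nine words of length two as vertices; an edge changes one of the two letters, and a square consists of a change of the first letter and a change of the second. This is the product of two triangles, a torus, and $D(\mathcal{P},qq)\cong\mathbb{Z}^2$.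
\end{example}

\begin{example}\label{ex:counter}
Add to Example~\ref{ex:triangle} two letters $a,t$ and the relation $qa=tq$. The component of $qa^n$ has vertices $t^isa^{n-i}$ with $0\le i\le n$ and $s\in\{q,y,y'\}$. It has no squares: each side of each relation contains a letter from $\{q,y,y'\}$, and each of these words contains only one such letter. It is the path $qa^n,\ tqa^{n-1},\ \dots,\ t^nq$ with a triangle attached at each of its $n+1$ vertices, so the diagram group is free of rank $n+1$. If we add the relation $q=tq$ instead, the component of $q$ is the ray $q,\ tq,\ t^2q,\ \dots$ with a triangle at each vertex, and the diagram group is free of infinite rank.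
\end{example}

\subsection*{The question}
The following question is posed in \cite{Genevois}.

\begin{quote}
Is there an algorithm that takes as input a finite semigroup presentation $\mathcal{P}=\langle\Sigma\mid\mathcal{R}\rangle$ and a word $w\in\Sigma^+$, always halts, and outputs $\operatorname{rk}(\mathcal{P},w)\in\{0,1,2,\dots\}\cup\{\infty\}$?
\end{quote}

For finite $\mathcal{P}$ the complex $S(\mathcal{P},w)$ is locally finite, and every ball around $w$ can be written down. If the component is finite, the balls stop growing and linear algebra gives the rank. If it is infinite, the homology of a ball can mislead in two ways: new cycles may appear farther out, and cycles that are independent in the ball may become homologous farther out. This suggests a negative answer. One could still hope that the only obstruction is the word problem, that is, deciding which words lie in the component of $w$, and that the rank is computable when the word problem is solvable. Our main theorem rules out this hope as well.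

\subsection*{Results}
Let $W_0,W_1,\dots$ be the standard enumeration of the recursively enumerable (r.e.) subsets of $\mathbb{N}$, and let $|W_e|\in\{0,1,\dots,\infty\}$ be the cardinality of $W_e$. The terms from computability and rewriting theory are recalled in Section~\ref{sec:background}.

\begin{theorem}\label{thm:main}
There are a finite semigroup presentation $\mathcal{P}=\langle\Sigma\mid\mathcal{R}\rangle$ and a computable sequence of words $w_e\in\Sigma^+$ such that, for every $e$, the group $D(\mathcal{P},w_e)$ is free of rank $|W_e|$. Moreover, the relations of $\mathcal{P}$ can be oriented so as to give a finite complete (terminating and confluent) rewriting system.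
\end{theorem}

\begin{corollary}\label{cor:main}
Let $\mathcal{P}$ be the presentation of Theorem~\ref{thm:main}.
\begin{enumerate}
\item No algorithm computes $\operatorname{rk}(\mathcal{P},w)$ from $w$; it is not even decidable whether $\operatorname{rk}(\mathcal{P},w)=0$. In particular, the question above has a negative answer.
\item For every $B$ with $\emptyset\ne B\subsetneq\{0,1,2,\dots,\infty\}$, the set $\{w:\operatorname{rk}(\mathcal{P},w)\in B\}$ is undecidable.
\item The set $\{w:\operatorname{rk}(\mathcal{P},w)=\infty\}$ is $\Pi_2$-hard. Hence the rank is not computable even with an oracle for the halting problem.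
\end{enumerate}
\end{corollary}

The next two results locate the problem, with $\mathcal{P}$ now ranging over all finite presentations, in the arithmetical hierarchy.

\begin{theorem}\label{thm:upper}
The set $\{(\mathcal{P},w,n):\operatorname{rk}(\mathcal{P},w)\ge n\}$, where $n\in\mathbb{N}$, is $\Sigma_2$. Consequently $\{(\mathcal{P},w):\operatorname{rk}(\mathcal{P},w)=\infty\}$ is $\Pi_3$.
\end{theorem}

\begin{theorem}\label{thm:neither}
For every $n\ge4$, the set $\{(\mathcal{P},w):\operatorname{rk}(\mathcal{P},w)\ge n\}$ is neither r.e.\ nor co-r.e. For $1\le n\le3$ it is not co-r.e.
\end{theorem}

We do not determine whether these bounds on the arithmetical complexity are optimal.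

Theorem~\ref{thm:main} exploits the cycles that appear late. Its model is Example~\ref{ex:counter}: we make the component of the baseword a path that follows the run of a Turing machine, with a triangle at each visit to a chosen state (Sections~\ref{sec:encoding}--\ref{sec:undecidable}). Theorem~\ref{thm:neither} exploits the cycles that become homologous late, and its model is the product structure in Example~\ref{ex:triangle} (Section~\ref{sec:neither}).

\section{Background}\label{sec:background}

\subsection*{Computability}
Let $\varphi_0,\varphi_1,\dots$ be the standard enumeration of the partial computable functions $\mathbb{N}\to\mathbb{N}$; the set $W_e$ is the domain of $\varphi_e$. Words and finite presentations are coded by natural numbers. A set is \emph{recursive} (decidable) if an algorithm decides membership in it, \emph{r.e.}\ if it is the domain of a partial computable function, and \emph{co-r.e.}\ if its complement is r.e. A set is $\Sigma_2$ if it has the form $\{x:\exists s\,\forall t\ R(x,s,t)\}$ with $R$ decidable; $\Pi_2$ and $\Pi_3$ are defined in the same way by the prefixes $\forall\exists$ and $\forall\exists\forall$. A set $H$ is \emph{$\Pi_2$-hard} if for every $\Pi_2$ set $E$ there is a computable $f$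 with $x\in E\iff f(x)\in H$, and \emph{$\Pi_2$-complete} if it is also $\Pi_2$. We use the following textbook facts.
\begin{itemize}
\item[(C1)] There is an r.e.\ set that is not recursive. A set that is both r.e.\ and co-r.e.\ is recursive.
\item[(C2)] ($s$-$m$-$n$ theorem.) If $\psi(e,k)$ is partial computable, there is a total computable $f$ with $\varphi_{f(e)}(k)=\psi(e,k)$ for all $e,k$.
\item[(C3)] The set $\{e:|W_e|=\infty\}$ is $\Pi_2$-complete \cite[Ch.~IV.3]{Soare}. A set that is recursive in the halting problem $0'$ is $\Sigma_2$, and a $\Pi_2$-complete set is not $\Sigma_2$; so $\{e:|W_e|=\infty\}$ is not recursive in $0'$.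
\end{itemize}

\begin{lemma}\label{lem:reduction}
Let $K$ be an r.e.\ set and let $m<n$ in $\{0,1,\dots,\infty\}$. There is a computable $f$ such that $|W_{f(e)}|=n$ if $e\in K$ and $|W_{f(e)}|=m$ if $e\notin K$.
\end{lemma}

\begin{proof}
Note that $m$ is finite. Compute $\psi(e,k)$ as follows: if $k<m$, halt at once; if $m\le k<n$, enumerate $K$ and halt when $e$ appears; if $k\ge n$, run forever. For the function $f$ given by (C2), $W_{f(e)}$ is $\{k:k<n\}$ if $e\in K$ and $\{k:k<m\}$ otherwise.
\end{proof}

\subsection*{Rewriting systems}
Orienting each relation of $\mathcal{P}$ as a \emph{rule} $l\to r$ gives a rewriting system: we write $c\to c'$ if $c=alb$ and $c'=arb$ for some rule $l\to r$, and $\to^*$ for the reflexive and transitive closure of $\to$. The system is \emph{terminating} if there is no infinite chain $c_0\to c_1\to\cdots$; \emph{confluent} if $c\to^*c_1$ and $c\to^*c_2$ imply $c_1\to^*d$ and $c_2\to^*d$ for some $d$; \emph{locally confluent} if this holds whenever $c\to c_1$ and $c\to c_2$; and \emph{complete} if it is terminating and confluent. \emph{Newman's lemma} states that a terminating, locally confluent system is confluent. In a complete system each component of $S(\mathcal{P})$ contains exactly one word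 to which no rule applies, and rewriting leads to it from any word of the component. So a finite complete system solves the word problem: rewrite both words until no rule applies, and compare.

\subsection*{Graphs}
The fundamental group of a connected graph is free, with a basis indexed by the edges outside a spanning tree. Deterministic computations give directed graphs of the following kind. Loops and multiple edges are allowed. The \emph{forward orbit} of a vertex $v$ is the set of vertices reached from $v$ along directed paths, including $v$; the \emph{backward orbit} is defined by reversing the edges. Components are those of the underlying undirected graph.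

\begin{lemma}\label{lem:graph}
Let $\Delta$ be a directed graph in which at most one edge leaves each vertex.
\begin{enumerate}
\item[(a)] If $\Delta$ has no directed cycle, its underlying undirected graph is a forest.
\item[(b)] If two vertices lie in the same component, their forward orbits meet.
\item[(c)] If moreover at most one edge enters each vertex, then the component of $v$ is the union of the forward and the backward orbit of $v$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Take a simple undirected cycle with $m\ge1$ vertices and $m$ edges. Each of the $m$ edges leaves a vertex of the cycle, and each vertex is left by at most one edge; so each vertex is left by exactly one edge of the cycle. Two ends of cycle edges lie at each vertex, so the other end enters. Hence the cycle is directed.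

(b) Write $u\sim v$ if the forward orbits of $u$ and $v$ meet. This holds for $u=v$ and for the two ends of an edge, and $\sim$ is symmetric, so it suffices to show that $\sim$ is transitive. Let $x$ be common to the orbits of $u$ and $v$, and $x'$ to those of $v$ and $t$. Both lie on the unique maximal directed path from $v$, so one of them lies in the forward orbit of the other; that one belongs to the orbits of both $u$ and $t$.

(c) List the two orbits as $\dots,v_{-1},v_0=v,v_1,\dots$, with an edge from $v_i$ to $v_{i+1}$. The only edge that can leave $v_i$ goes to $v_{i+1}$ and the only edge that can enter $v_i$ comes from $v_{i-1}$. So no edge joins the union to a vertex outside it.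
\end{proof}

\section{A presentation that runs a Turing machine}\label{sec:encoding}

\subsection*{Machines}
Let $M$ be a deterministic Turing machine with finite tape alphabet $A$, blank symbol $\square\in A$, finite state set $Q$, initial state $q_0$, a distinguished state $q_*\in Q$, and partial transition function $\delta\colon Q\times A\rightharpoonup Q\times A\times\{-1,+1\}$. A \emph{configuration} is a triple $(\alpha,q,\beta)$ with $\alpha,\beta\in A^*$ and $q\in Q$: the tape reads $\cdots\square\square\alpha\beta\square\square\cdots$ and the head scans the cell just after $\alpha$. Write $\beta=a\beta'$ with $a\in A$, or put $a=\square$ and $\beta'=\varepsilon$ if $\beta=\varepsilon$. If $\delta(q,a)$ is undefined, $M$ \emph{halts} at $(\alpha,q,\beta)$. Otherwise the \emph{successor} of $(\alpha,q,\beta)$ is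
\[
\begin{array}{ll}
(\alpha b,\,p,\,\beta') & \text{if }\delta(q,a)=(p,b,+1),\\
(\alpha',\,p,\,cb\beta') & \text{if }\delta(q,a)=(p,b,-1)\text{ and }\alpha=\alpha'c\text{ with }c\in A,\\
(\varepsilon,\,p,\,\square b\beta') & \text{if }\delta(q,a)=(p,b,-1)\text{ and }\alpha=\varepsilon.
\end{array}
\]
The \emph{run} of $M$ on $\omega\in A^*$ is the finite or infinite sequence $c_0=(\varepsilon,q_0,\omega),c_1,c_2,\dots$ in which $c_{n+1}$ is the successor of $c_n$. Let $v(M,\omega)\in\{0,1,\dots,\infty\}$ be the number of $n\ge0$ such that $c_n$ exists and has state $q_*$. We want a presentation whose diagram groups have rank $v(M,\omega)$.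

\subsection*{A first attempt}
Take two copies $x^-,x^+$ of each tape symbol $x$, one for each side of the head, and put $\alpha^\pm=x_1^\pm\cdots x_n^\pm$ for $\alpha=x_1\cdots x_n$. Encode $(\alpha,q,\beta)$ by the word $\#\alpha^-q\beta^+\$$ with end markers $\#$ and $\$$. A step of $M$ becomes a local rule: $qa^+\to b^-p$ for a right move, $c^-qa^+\to pc^+b^+$ for a left move, and variants such as $q\$\to b^-p\,\$$ at the end markers. Add the triangle $q_*=y$, $y=y'$, $y'=q_*$. The difficulty is that relations have no direction, so the component of the initial word contains more than the run. Two machines with $A=\{\square\}$ show what goes wrong.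

\begin{example}[merging runs]\label{ex:merge}
Let $Q=\{q_0,q_*,p\}$, let $\delta(q_0,\square)=\delta(q_*,\square)=(p,\square,+1)$, and let $\delta(p,\square)$ be undefined. The run on $\omega=\varepsilon$ visits $q_0$ and $p$, so $v(M,\varepsilon)=0$. But $\#q_0\$$ and $\#q_*\$$ are both adjacent to $\#\square^-p\,\$$, so the component of $\#q_0\$$ contains a triangle.
\end{example}

\begin{example}[a loop]\label{ex:loop}
Let $Q=\{q_0,q_*,p\}$, let $\delta(q_0,\square)=(p,\square,+1)$ and $\delta(p,\square)=(q_0,\square,-1)$, and let $\delta(q_*,\square)$ be undefined. Then $v(M,\square\square)=0$. But the rules $q_0\square^+\to\square^-p$ and $\square^-p\,\square^+\to q_0\square^+\square^+$ give two different edges between $\#q_0\square^+\square^+\$$ and $\#\square^-p\,\square^+\$$, and these form a cycle.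
\end{example}

One device repairs both defects: after each step, the word records which rule was applied. The record says how to undo the step, so runs cannot merge, and it grows with every step, so the run cannot return to an earlier word. A record left next to the head would obstruct later moves, so we store it to the left of $\#$. A \emph{carrier} letter $T_\tau$ takes the name $\tau$ of the rule to the left end, and a letter $T'$ travels back. Meanwhile a marker $\bar p$ keeps the position of the head and the new state.

\subsection*{The presentation $\mathcal{P}_M$}
The rules (R1) below are indexed by a finite set $\mathcal{H}$, with one element $\tau$ for each left side listed there. The elements of $\mathcal{H}$ are also used as letters, the \emph{history letters}. The alphabet $\Sigma_M$ is the disjoint union of three classes: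
\begin{itemize}
\item \emph{left letters}: $x^-$ $(x\in A)$, $\#$, and $\tau\in\mathcal{H}$;
\item \emph{right letters}: $x^+$ $(x\in A)$, $\bar p$ $(p\in Q)$, and $\$$;
\item \emph{active letters}: $q\in Q$, $T_\tau$ $(\tau\in\mathcal{H})$, $T'$, $y$, $y'$.
\end{itemize}
The relations (R1)--(R5) are written as rules $l\to r$.
\begin{itemize}
\item[(R1)] For each pair $(q,a)$ on which $\delta$ is defined, the rules $l_\tau\to r_\tau$ in the table
\[
\begin{array}{c|rcl|l}
\delta(q,a) & l_\tau & & r_\tau & \text{present for}\\ \hline
(p,b,+1) & qa^+ &\to& b^-T_\tau\bar p & \\
 & q\,\$ &\to& b^-T_\tau\bar p\,\$ & a=\square\\ \hline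
(p,b,-1) & c^-qa^+ &\to& T_\tau\bar p\,c^+b^+ & c\in A\\
 & \#qa^+ &\to& \#T_\tau\bar p\,\square^+b^+ & \\
 & c^-q\,\$ &\to& T_\tau\bar p\,c^+b^+\$ & c\in A,\ a=\square\\
 & \#q\,\$ &\to& \#T_\tau\bar p\,\square^+b^+\$ & a=\square
\end{array}
\]
where in each rule $\tau$ is the index of that rule.
\item[(R2)] $x^-T_\tau\to T_\tau x^+$ for $x\in A$, $\tau\in\mathcal{H}$.
\item[(R3)] $\#T_\tau\to\tau\#T'$ for $\tau\in\mathcal{H}$.
\item[(R4)] $T'x^+\to x^-T'$ for $x\in A$.
\item[(R5)] $T'\bar p\to p$ for $p\in Q$.
\item[(R6)] $q_*=y$, $\ y=y'$, $\ y'=q_*$.
\end{itemize}
This is a finite presentation $\mathcal{P}_M$. Reading through the sides of (R1)--(R6) gives the property on which everything rests: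
\begin{itemize}
\item[$(*)$] each side of each relation consists of a possibly empty word of left letters, then one active letter, then a possibly empty word of right letters.
\end{itemize}

\begin{example}\label{ex:merge-fixed}
Take the machine of Example~\ref{ex:merge}. Here $\mathcal{H}$ has four elements, with left sides $q_0\square^+$, $q_0\$$, $q_*\square^+$, $q_*\$$. Let $l_\tau=q_0\$$ and $l_\sigma=q_*\$$. The rules give the path
\begin{align*}
\#T'\bar q_0\$\ &\xrightarrow{\mathrm{R5}}\ \#q_0\$\ \xrightarrow{\mathrm{R1}}\ \#\square^-T_\tau\bar p\,\$\ \xrightarrow{\mathrm{R2}}\ \#T_\tau\square^+\bar p\,\$\\
&\xrightarrow{\mathrm{R3}}\ \tau\#T'\square^+\bar p\,\$\ \xrightarrow{\mathrm{R4}}\ \tau\#\square^-T'\bar p\,\$\ \xrightarrow{\mathrm{R5}}\ \tau\#\square^-p\,\$ .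
\end{align*}
Comparing the neighbors of the active letter with the sides of the relations, one sees that the first and the last word contain one side of a relation and the other five contain two. So this path is the whole component of $\#q_0\$$, and the diagram group is trivial, in agreement with $v(M,\varepsilon)=0$. The word $\#q_*\$$ now leads to $\sigma\#\square^-p\,\$$, which is not on the path.
\end{example}

\begin{theorem}\label{thm:machine}
For every $\omega\in A^*$, the group $D(\mathcal{P}_M,\#q_0\omega^+\$)$ is free of rank $v(M,\omega)$.
\end{theorem}

\section{The component is a path with triangles}\label{sec:path}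

We prove Theorem~\ref{thm:machine}. The three lemmas of this section are used again later, for words with several active letters (Section~\ref{sec:undecidable}) and for words with additional letters (Section~\ref{sec:neither}). In the lemmas, \emph{word} therefore means a word over any alphabet containing the letters that occur in (R1)--(R5). An edge given by one of the rules (R1)--(R5), directed from $l$ to $r$, is called \emph{positive}. We say that a side $u$ of a relation \emph{occurs at} position $i$ of a word if position $i$ carries an active letter and lies in an occurrence of $u$. By $(*)$, position $i$ then carries the active letter of $u$, so $u$ and $i$ determine the occurrence.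

The first lemma says that the rules are deterministic both forward and backward.

\begin{lemma}\label{lem:det}
Let position $i$ of a word carry an active letter. Among the rules \textup{(R1)--(R5)}, at most one has its left side occurring at $i$, and at most one has its right side occurring at $i$.
\end{lemma}

\begin{proof}
We go through the active letter $s$ at position $i$. The letters $y,y'$ occur in none of these rules.

\emph{Left sides.} If $s=q\in Q$, the candidates are the words $l_\tau$. In each of them $q$ is followed by $a^+$ or by $\$$, so the right neighbor of $s$ determines the scanned symbol $a$ (with $a=\square$ for $\$$), hence $\delta(q,a)$, and it determines whether a version with $a^+$ or with $\$$ is used. For a right move this fixes the rule. For a left move the left neighbor, $c^-$ or $\#$, fixes it. This is where we use that $M$ is deterministic. If $s=T_\tau$, the candidates are $x^-T_\tau$ and $\#T_\tau$, and the left neighbor decides. If $s=T'$, the candidates are $T'x^+$ and $T'\bar p$, and the right neighbor decides.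

\emph{Right sides.} If $s=p\in Q$, the only candidate is the right side $p$ of $T'\bar p\to p$. If $s=T_\tau$, the candidates are $r_\tau$ and the words $T_\tau x^+$; the index $\tau$ excludes all other rules of type (R1). In $r_\tau$ the letter $T_\tau$ is followed by a letter $\bar p$, so the right neighbor decides. If $s=T'$, the candidates are $x^-T'$ and $\tau\#T'$. The left neighbor is $x^-$ or $\#$; in the first case it fixes $x$, and in the second case the letter before $\#$ fixes $\tau$.
\end{proof}

Next we must exclude directed cycles. The length of the history grows only once per simulated step, so we refine it by the phase of the step and by the progress of the traveling letter. Give the active letters the weights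
\[
\mu(T')=0,\qquad \mu(q)=1\ (q\in Q),\qquad \mu(T_\tau)=\mu(y)=2,\qquad \mu(y')=3 .
\]
The \emph{height} of a word $c$ is $h(c)=(h_1,h_2,h_3)\in\mathbb{N}^3$, where $h_1$ is the number of history letters in $c$; $h_2$ is the sum of the weights of the occurrences of these active letters in $c$; and $h_3$ is obtained by adding, for each occurrence of a letter $T_\tau$, the number of letters to its right, and for each occurrence of $T'$, the number of letters to its left. We order $\mathbb{N}^3$ lexicographically; this is a well-order.

\begin{lemma}\label{lem:height}
If $c'$ is obtained from $c$ by one of the rules \textup{(R1)--(R5)}, or by one of $q_*\to y$, $y\to y'$, $q_*\to y'$, then $h(c)<h(c')$. In particular, there is no directed cycle of positive edges.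
\end{lemma}

\begin{proof}
Rule (R3) raises $h_1$ by one, and no other rule contains a history letter. Rule (R1) replaces the active letter $q$ by $T_\tau$ and raises $h_2$ by $1$; rule (R5) replaces $T'$ by $p$ and raises $h_2$ by $1$; the rules $q_*\to y$, $y\to y'$, $q_*\to y'$ raise $h_2$ by $1,1,2$. Rules (R2) and (R4) preserve $h_1$, $h_2$, the length of the word, and the positions of all active letters but one. Rule (R2) moves one $T_\tau$ one place to the left and (R4) moves one $T'$ one place to the right, so both raise $h_3$ by one.
\end{proof}

\begin{lemma}\label{lem:sim}
Let $\eta$ be a word without active letters and let $(\alpha,q,\beta)$ be a configuration of $M$. If $M$ halts at $(\alpha,q,\beta)$, then no positive edge leaves $\eta\#\alpha^-q\beta^+\$$. Otherwise, let $(\alpha_1,p,\beta_1)$ be the successor. Then for some $\tau\in\mathcal{H}$ there is a directed path of positive edges from $\eta\#\alpha^-q\beta^+\$$ to $\eta\tau\#\alpha_1^-p\beta_1^+\$$ whose intermediate words have active letter $T_\tau$ or $T'$.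
\end{lemma}

\begin{proof}
Let $a,\beta'$ be as in the definition of the successor. If $\delta(q,a)$ is undefined, no left side of (R1) contains $q$ followed by the right neighbor that $q$ has in the given word, and the other left sides do not contain $q$. Suppose that $\delta(q,a)$ is defined. We first show that a rule (R1) produces $\eta\#\alpha_1^-T_\tau\bar p\beta_1^+\$$. If $\beta=a\beta'$ is nonempty, the three cases of the successor give
\[
\begin{array}{rcll}
\eta\#\alpha^-\,qa^+\,\beta'^+\$ &\to& \eta\#\alpha^-\,b^-T_\tau\bar p\,\beta'^+\$ & (\alpha_1=\alpha b,\ \beta_1=\beta'),\\
\eta\#\alpha'^-\,c^-qa^+\,\beta'^+\$ &\to& \eta\#\alpha'^-\,T_\tau\bar p\,c^+b^+\,\beta'^+\$ & (\alpha_1=\alpha',\ \beta_1=cb\beta'),\\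
\eta\,\#qa^+\,\beta'^+\$ &\to& \eta\,\#T_\tau\bar p\,\square^+b^+\,\beta'^+\$ & (\alpha_1=\varepsilon,\ \beta_1=\square b\beta').
\end{array}
\]
If $\beta=\varepsilon$, then $a=\square$, $\beta'=\varepsilon$, and the rules with left sides $q\$$, $c^-q\$$, $\#q\$$ produce the same three right-hand words. From there we continue with
\begin{align*}
\eta\#\alpha_1^-T_\tau\bar p\beta_1^+\$
&\ \longrightarrow^*\ \eta\#T_\tau\alpha_1^+\bar p\beta_1^+\$ && \text{by (R2), }|\alpha_1|\text{ times,}\\
&\ \longrightarrow\ \ \eta\tau\#T'\alpha_1^+\bar p\beta_1^+\$ && \text{by (R3),}\\
&\ \longrightarrow^*\ \eta\tau\#\alpha_1^-T'\bar p\beta_1^+\$ && \text{by (R4), }|\alpha_1|\text{ times,}\\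
&\ \longrightarrow\ \ \eta\tau\#\alpha_1^-p\beta_1^+\$ && \text{by (R5).}\qedhere
\end{align*}
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:machine}]
Let $w=\#q_0\omega^+\$$, and let $\mathcal{W}_1\subset\Sigma_M^+$ be the set of words with exactly one active letter.

\emph{The component is a graph.} By $(*)$, applying a relation in either direction does not change the number of active letters. So all vertices of $S(\mathcal{P}_M,w)$ lie in $\mathcal{W}_1$. A square $(a,u\to v,b,p\to q,c)$ has the vertex $aubpc$, which contains two active letters, one in $u$ and one in $p$. Hence $S(\mathcal{P}_M,w)$ has no squares.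

\emph{The tree $Y$.} Consider the directed graph of positive edges on $\mathcal{W}_1$, and let $Y$ be the component of $w$ in it. An edge at a word of $\mathcal{W}_1$ comes from a side of a rule occurring at the unique active position. By Lemma~\ref{lem:det}, at most one positive edge leaves and at most one enters each vertex. By Lemma~\ref{lem:height} and Lemma~\ref{lem:graph}(a), $Y$ is a tree.

\emph{The triangles.} The remaining edges come from (R6). For each word $aq_*b\in\mathcal{W}_1$ they form a triangle on $aq_*b$, $ayb$, $ay'b$. The letters $y,y'$ occur only in (R6), so the words $ayb$ and $ay'b$ lie on no other edge, and triangles for different pairs $(a,b)$ are disjoint. Thus $S(\mathcal{P}_M,w)$ is the tree $Y$ with one triangle attached at each vertex whose active letter is $q_*$. Adding to $Y$ the two edges of each triangle that end at $aq_*b$ gives a spanning tree that misses one edge per triangle. So $D(\mathcal{P}_M,w)$ is free, of rank the number of vertices of $Y$ with active letter $q_*$.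

\emph{Counting.} By Lemma~\ref{lem:graph}(c), $Y$ is the union of the backward and the forward orbit of $w$. The only positive edge entering $w$ is given by (R5) and starts at $\#T'\bar q_0\omega^+\$$. An edge entering this word would need $x^-T'$ or $\tau\#T'$ as a subword; but $T'$ is preceded by $\#$, which is the first letter. So the backward orbit adds only this word, whose active letter is $T'$. Since at most one positive edge leaves each vertex, the forward orbit is the concatenation of the paths given by Lemma~\ref{lem:sim}, starting from $\eta=\varepsilon$ and $c_0$. Hence the vertices of $Y$ with active letter in $Q$ are the words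
\[
\eta_n\#\alpha_n^-q_n\beta_n^+\$,\qquad c_n=(\alpha_n,q_n,\beta_n),\quad \eta_n\in\mathcal{H}^*,\quad |\eta_n|=n,
\]
one for each $n$ such that $c_n$ exists. They are pairwise distinct because $|\eta_n|=n$, even if the run repeats a configuration as in Example~\ref{ex:loop}. Exactly $v(M,\omega)$ of them have active letter $q_*$.
\end{proof}

\section{One complete presentation with uncomputable ranks}\label{sec:undecidable}

For every machine $M$, the presentation $\mathcal{P}_M$ has a solvable word problem. The reason is that computations run backward are deterministic and finite: undoing steps consumes the history.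

\begin{proposition}\label{prop:complete}
Orient \textup{(R1)--(R5)} backward, as $r\to l$, and orient \textup{(R6)} as $y\to q_*$, $y'\to y$, $y'\to q_*$. The resulting finite rewriting system is complete.
\end{proposition}

\begin{proof}
These rules are the reverses of the rules in Lemma~\ref{lem:height}, so each application lowers the height. Since $\mathbb{N}^3$ is well-ordered, the system is terminating. By Newman's lemma it remains to prove local confluence, for arbitrary words of $\Sigma_M^+$, which may have many active letters.

Let $c\to c_1$ and $c\to c_2$ come from occurrences of left sides $u,u'$ of the new system, occupying intervals $I,I'$ of positions of $c$, and let $i\in I$, $i'\in I'$ be the positions of their active letters. If $I\cap I'=\emptyset$, both replacements can be performed in either order and give the same word.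

Suppose that $I\cap I'\neq\emptyset$. We claim that $i=i'$. Otherwise, say $i<i'$. By $(*)$, $I$ contains only one active position, so $i'\notin I$, and the interval $I$ lies to the left of $i'$; in the same way $i\notin I'$, and $I'$ lies to the right of $i$. So a position $j\in I\cap I'$ satisfies $i<j<i'$. By $(*)$ for $u$ it carries a right letter, and by $(*)$ for $u'$ a left letter. This is impossible.

So $u$ and $u'$ occur at the same active position $i$. If the letter there is neither $y$ nor $y'$, then $u$ and $u'$ are right sides of rules (R1)--(R5), the two rules coincide by Lemma~\ref{lem:det}, and $c_1=c_2$. If the letter is $y$, only $y\to q_*$ applies. If it is $y'$, then $c=ay'b$ and $c_1,c_2\in\{ayb,aq_*b\}$, and $ayb\to aq_*b$.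
\end{proof}

\begin{remark}
This proof is the only place where the division into left and right letters is used; Section~\ref{sec:path} needs only that each side has one active letter. If $x^-$ and $x^+$ were identified with one letter $x$, the word $T_\tau xT'$ would rewrite to $xT_\tau T'$ and to $T_\tau T'x$, and no rule applies to either word.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $U$ be a deterministic Turing machine that, on an input word $\omega_e$ coding $e$, runs through all pairs $(k,t)\in\mathbb{N}^2$ and tests whether the computation of $\varphi_e(k)$ halts after exactly $t$ steps. If the test fails, $U$ goes on to the next pair. If it succeeds, $U$ first enters the state $q_*$ for exactly one step and then goes on to the next pair; it enters $q_*$ at no other time. Each $k\in W_e$ passes the test for exactly one $t$, and each $k\notin W_e$ for none, so $v(U,\omega_e)=|W_e|$. Put $\mathcal{P}=\mathcal{P}_U$ and $w_e=\#q_0\omega_e^+\$$; the map $e\mapsto w_e$ is computable. Theorem~\ref{thm:machine} gives the first assertion and Proposition~\ref{prop:complete} the second.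
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:main}]
By Theorem~\ref{thm:main}, $\operatorname{rk}(\mathcal{P},w_e)=|W_e|$.

(2) Since $B$ is nonempty and proper, there are $m<n$ in $\{0,1,\dots,\infty\}$ with exactly one of them in $B$. Let $K$ be a nonrecursive r.e.\ set and let $f$ be as in Lemma~\ref{lem:reduction}. Then $\operatorname{rk}(\mathcal{P},w_{f(e)})$ is $n$ for $e\in K$ and $m$ for $e\notin K$, so deciding whether this rank lies in $B$ would decide $K$.

(1) The case $B=\{0\}$ of (2) says that ``$\operatorname{rk}(\mathcal{P},w)=0$'' is undecidable. An algorithm computing the rank from $w$ would decide it, and a uniform algorithm, given the fixed input $\mathcal{P}$, would compute the rank from $w$.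

(3) The computable map $e\mapsto w_e$ reduces $\{e:|W_e|=\infty\}$ to $\{w:\operatorname{rk}(\mathcal{P},w)=\infty\}$. By (C3) the first set is $\Pi_2$-complete, so the second is $\Pi_2$-hard. If the rank were computable with oracle $0'$, the first set would be recursive in $0'$, contrary to (C3).
\end{proof}

\section{The upper bound}\label{sec:upper}

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
Let $X=S(\mathcal{P},w)$, and let $X_s$ be the full subcomplex of $X$ on the words at edge distance at most $s$ from $w$. Since $\mathcal{R}$ is finite, each word lies on finitely many edges and squares, and these can be listed. So $X_s$ is a finite complex computable from $(\mathcal{P},w,s)$, $X_s\subset X_{s+1}$, and $\bigcup_sX_s=X$. All homology below has coefficients in $\mathbb{Q}$.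

For $t\ge s$ let $\rho(s,t)$ be the rank of the map $H_1(X_s)\to H_1(X_t)$ induced by inclusion. It is computable by linear algebra on the cellular chain complexes. Let $N_{s,t}$ be the kernel of this map, and let $N_s$ and $\rho(s)$ be the kernel and the rank of $H_1(X_s)\to H_1(X)$. The spaces $N_{s,t}$ increase with $t$ and lie in $N_s$. A cycle of $X_s$ that bounds in $X$ bounds a finite $2$-chain, which lies in some $X_t$; so $N_s=\bigcup_tN_{s,t}$. As $H_1(X_s)$ is finite-dimensional, $N_{s,t}=N_s$ for large $t$. Therefore $\rho(s)=\min_{t\ge s}\rho(s,t)$.

Every cycle of $X$ lies in some $X_s$, so $H_1(X)$ is the increasing union of the images of the spaces $H_1(X_s)$, and $\operatorname{rk}(\mathcal{P},w)=\sup_s\rho(s)$. For $n\in\mathbb{N}$ we obtain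
\begin{equation}\label{eq:sigma2}
\operatorname{rk}(\mathcal{P},w)\ge n\iff\exists s\ \forall t\ge s:\ \rho(s,t)\ge n ,
\end{equation}
which is a $\Sigma_2$ condition on $(\mathcal{P},w,n)$. Finally, $\operatorname{rk}(\mathcal{P},w)=\infty$ holds if and only if the right side of \eqref{eq:sigma2} holds for all $n$, which is a $\Pi_3$ condition.
\end{proof}

\section{Cycles that become homologous late}\label{sec:neither}

Half of Theorem~\ref{thm:neither} follows from Theorem~\ref{thm:main}. For the other half a new construction is needed. If $S(\mathcal{P},w)$ is a graph, the maps $H_1(X_s)\to H_1(X_t)$ are injective and the quantifier $\forall t$ in \eqref{eq:sigma2} is idle; for the pairs of Theorem~\ref{thm:main}, the condition is $|W_e|\ge n$, which is r.e. To defeat recursive enumerability, the halting of a machine must \emph{lower} the rank, and for this the complex needs squares.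

We obtain them as in Example~\ref{ex:triangle}. Append to each word a last letter that moves independently in a graph $G$ with $\pi_1(G)\cong F_k$, the free group of rank $k$. The tree of a computation is then multiplied by $G$. Take the tree of the initial word and the tree of a fixed terminal word, and join the two products by one edge. If the trees are different, the group is $F_k*F_k$. If the computation reaches the terminal word, the two trees coincide, the squares along the computation identify the two copies of $F_k$, and the extra edge contributes a single generator. To reach a \emph{fixed} word, the halted machine must erase its history and its tape. Erasing destroys backward determinism, but parts (a) and (b) of Lemma~\ref{lem:graph} do not need it.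

\subsection*{The presentation $\mathcal{P}_{\omega,k}$}
Let $M$ be a machine such that $\{\omega\in A^*:M\text{ halts on }\omega\}$ is undecidable and $\delta(q,a)$ is undefined exactly when $q=q_H$, for one state $q_H$. The second condition can be arranged by adding a new state $q_H$ and putting $\delta(q,a)=(q_H,a,+1)$ wherever $\delta$ was undefined. The state $q_*$ plays no role here. Fix $k\ge1$ and $\omega\in A^*$. Take the letters of $\Sigma_M$ other than $y,y'$, and add a letter $L$, two active letters $g,g'$, and the letters of $Z=\{z\}\cup\{z_j,z_j':1\le j\le k\}$. Put
\[
w=L\#q_0\omega^+\$ .
\]
The presentation $\mathcal{P}_{\omega,k}$ has the relations (R1)--(R5) and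
\begin{itemize}
\item[(R7)] $q_H\to g$; \ $xg\to g$ for $x\in\{a^-:a\in A\}\cup\mathcal{H}\cup\{\#\}$; \ $Lg\to g'$; \ $g'a^+\to g'$ for $a\in A$;
\item[(R8)] $z=z_j$, $\ z_j=z_j'$, $\ z_j'=z$ for $1\le j\le k$;
\item[(R9)] $wz=g'\$z$.
\end{itemize}
The letter $g$ erases to the left and $g'$ erases to the right. The letter $L$ tells $g$ where to stop, and it ensures that the relation (R9), which is meant to give a single edge, applies only to whole words.

\begin{proposition}\label{prop:drop}
The group $D(\mathcal{P}_{\omega,k},wz)$ is free of rank $k+1$ if $M$ halts on $\omega$, and free of rank $2k$ otherwise.
\end{proposition}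

\begin{proof}
Let $V_0$ be the set of words with no letter of $Z$ and exactly one active letter. Each side of (R1)--(R5) and (R7) belongs to $V_0$, so $V_0$ is closed under these relations in both directions. Let $\Gamma_0$ be the directed graph on $V_0$ whose edges are given by (R1)--(R5) and (R7), directed from $l$ to $r$.

\emph{Step 1: $\Gamma_0$ is a forest, and at most one edge leaves each vertex.} Consider the active letter $s$ of a vertex. If $s$ is $T_\tau$, $T'$ or a state other than $q_H$, no left side of (R7) occurs, and Lemma~\ref{lem:det} applies. If $s=q_H$, no rule (R1) applies because $\delta(q_H,a)$ is undefined for all $a$, so only $q_H\to g$ does. If $s=g$, the left neighbor decides among the rules $xg\to g$ and $Lg\to g'$. If $s=g'$, the right neighbor decides among the rules $g'a^+\to g'$.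

Sort the active letters into three classes: those of $\Sigma_M$, then $g$, then $g'$. An edge either preserves the class or passes to the next one, so the class is constant along a directed cycle. In the first class only (R1)--(R5) are used, which Lemma~\ref{lem:height} excludes. In the other two classes only $xg\to g$ or only $g'a^+\to g'$ are used, and these shorten the word. So there is no directed cycle, and Lemma~\ref{lem:graph}(a) applies.

\emph{Step 2: $w$ and $g'\$$ lie in the same tree of $\Gamma_0$ if and only if $M$ halts on $\omega$.} By Step~1 and Lemma~\ref{lem:sim}, applied with prefixes $L\eta$ where $\eta\in\mathcal{H}^*$, the forward orbit of $w$ follows the run of $M$ on $\omega$. If $M$ halts, it does so in state $q_H$, and the orbit continues by (R7):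
\[
L\eta\#\alpha^-q_H\beta^+\$\ \to\ L\eta\#\alpha^-g\beta^+\$\ \to^*\ Lg\beta^+\$\ \to\ g'\beta^+\$\ \to^*\ g'\$ .
\]
Conversely, suppose that $w$ and $g'\$$ lie in the same tree. By Lemma~\ref{lem:graph}(b) their forward orbits meet. No edge leaves $g'\$$, so the forward orbit of $w$ contains $g'\$$. If $M$ did not halt, that orbit would consist of the paths of Lemma~\ref{lem:sim}, whose active letters lie in $\Sigma_M$. So $M$ halts.

\emph{Step 3: the sides of \textup{(R9)} occur only as whole words.} Let $\Gamma$ be the union of the trees of $w$ and of $g'\$$ in $\Gamma_0$. These trees contain words off the forward orbits that we have not described, so we need an invariant. Let $\Lambda\subset V_0$ consist of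
\begin{itemize}
\item[(i)] the words $Ld$ in which $d$ contains no $L$ and the active letter is not $g'$;
\item[(ii)] the words $g'd$ in which $d$ contains no $L$.
\end{itemize}
We check that $\Lambda$ is closed under (R1)--(R5) and (R7) in both directions. The side $Lg$ occurs only in words of type (i), at the beginning, and $Lgd'$ becomes $g'd'$, of type (ii). The side $g'$ occurs only in words of type (ii), at the beginning, and replacing it by $Lg$ turns $g'd$ into $Lgd$, of type (i). The relations $g'a^+=g'$ apply only to words of type (ii) and preserve this type. The remaining relations contain neither $L$ nor $g'$; they apply only to words $Ld$ of type (i), inside $d$, and preserve this type. Since $w$ and $g'\$$ lie in $\Lambda$, so do all vertices of $\Gamma$. Thus in a vertex of $\Gamma$ the letters $L$ and $g'$ can occur only in the first position.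

Now let $c$ be a vertex of $\Gamma$ and $\zeta\in Z$. If $wz$ is a subword of $c\zeta$, then $\zeta=z$ and $w$ is a suffix of $c$, because $c$ has no letter of $Z$; since $w$ begins with $L$, we get $c=w$. If $g'\$z$ is a subword of $c\zeta$, then $\zeta=z$ and $g'\$$ is a suffix of $c$ beginning with $g'$, so $c=g'\$$.

\emph{Step 4: the component.} Let $G$ be the graph on $Z$ given by (R8): $k$ triangles with the common vertex $z$, so that $G$ is connected and $\pi_1(G)\cong F_k$. Let $V$ be the set of words $c\zeta$ with $c$ a vertex of $\Gamma$ and $\zeta\in Z$. Consider an edge of $S(\mathcal{P}_{\omega,k})$ at $c\zeta\in V$. If it comes from (R1)--(R5) or (R7), whose sides have no letter of $Z$, it acts inside $c$ and corresponds to an edge of $\Gamma$ at $c$. If it comes from (R8), it acts on $\zeta$ and corresponds to an edge of $G$ at $\zeta$. If it comes from (R9), then by Step~3 it is the single edge $\epsilon$ joining $wz$ to $g'\$z$. So no edge leaves $V$, and the edges on $V$ form the $1$-skeleton of $\Gamma\times G$ together with $\epsilon$. This graph is connected, since $G$ is connected and $\epsilon$ joins the parts over the trees of $w$ and $g'\$$. Hence $V$ is the vertex set of $S(\mathcal{P}_{\omega,k},wz)$.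

A square at $c\zeta$ is given by two disjoint occurrences of sides of relations. Neither comes from (R9), whose sides fill the whole word. They do not both come from (R1)--(R5) and (R7), since $c\zeta$ has one active letter, and they do not both come from (R8), since $c\zeta$ has one letter of $Z$. So a square corresponds to an edge of $\Gamma$ and an edge of $G$, and every such pair gives a square. Up to repeated $2$-cells, $S(\mathcal{P}_{\omega,k},wz)$ is therefore $\Gamma\times G$ with the edge $\epsilon$ attached.

\emph{Step 5: the group.} A tree is contractible, so its product with $G$ is homotopy equivalent to $G$. If $M$ halts on $\omega$, then $\Gamma$ is one tree by Step~2, and $\epsilon$ joins two vertices of the connected complex $\Gamma\times G$; the result is homotopy equivalent to $(\Gamma\times G)\vee S^1$, with fundamental group $F_k*\mathbb{Z}\cong F_{k+1}$. Otherwise $\Gamma$ is a disjoint union of two trees $\Gamma_1,\Gamma_2$, and $\epsilon$ joins $\Gamma_1\times G$ to $\Gamma_2\times G$; by van Kampen's theorem the fundamental group is $F_k*F_k\cong F_{2k}$.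
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:neither}]
Let $E_n=\{(\mathcal{P},w):\operatorname{rk}(\mathcal{P},w)\ge n\}$.

\emph{$E_n$ is not co-r.e.\ for $n\ge1$.} Let $K$ be a nonrecursive r.e.\ set, let $f$ be given by Lemma~\ref{lem:reduction} with $m=0$ and this $n$, and let $\mathcal{P}$ and $w_e$ be as in Theorem~\ref{thm:main}. Then $e\notin K$ if and only if $(\mathcal{P},w_{f(e)})\notin E_n$. If $E_n$ were co-r.e., then $K$ would be co-r.e., hence recursive by (C1).

\emph{$E_n$ is not r.e.\ for $n\ge4$.} Put $k=n-2$. By Proposition~\ref{prop:drop}, the rank of $D(\mathcal{P}_{\omega,k},wz)^{ab}$ is $n-1<n$ if $M$ halts on $\omega$, and $2n-4\ge n$ otherwise. The pair $(\mathcal{P}_{\omega,k},wz)$ is computable from $\omega$, and it lies in $E_n$ if and only if $M$ does not halt on $\omega$. If $E_n$ were r.e., the set of $\omega$ on which $M$ halts would be co-r.e.; it is also r.e., so it would be recursive by (C1), contrary to the choice of $M$.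
\end{proof}

\begin{remark}
The last argument needs an integer $k$ with $k+1<n\le 2k$. Such a $k$ satisfies $n\le 2k\le 2n-4$, so it exists only for $n\ge4$. This is where the hypothesis $n\ge4$ enters.
\end{remark}

\begin{thebibliography}{9}

\bibitem{Genevois}
Anthony Genevois, \emph{An introduction to diagram groups}, arXiv:2211.12068 (2022).

\bibitem{Soare}
Soare, \emph{Recursively Enumerable Sets and Degrees}.

\end{thebibliography}
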